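\title{A parity obstruction to transversal Hamilton cycles in collections of oriented graphs}

\begin{abstract}
Given $n$ oriented graphs on a common set of $n$ vertices, a transversal Hamilton cycle is a directed Hamilton cycle that uses exactly one edge from each of them. For a single oriented graph, minimum semi-degree $\lceil (3n-4)/8\rceil$ forces a directed Hamilton cycle when $n$ is large. We show that the same bound does not force a transversal Hamilton cycle: for every $n\equiv 4\pmod 8$ a parity obstruction gives a counterexample. We describe this obstruction completely at this degree, and we prove that minimum semi-degree $(3/8+\varepsilon)n$ does suffice for large $n$, by finding transversal Hamilton cycles in collections of robust outexpanders.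
\end{abstract}

\section{Introduction}\label{sec:intro}

Digraphs in this paper have no loops and no repeated edges, and $xy$ denotes the edge from $x$ to $y$. An \emph{oriented graph} is a digraph with no cycle of length two: at most one of $xy$ and $yx$ is an edge. Paths and cycles are always directed. The \emph{minimum semi-degree} of a digraph $G$ on a vertex set $V$ is
\[
\delta^0(G)=\min_{v\in V}\min\{d_G^+(v),d_G^-(v)\},
\]
where $d^+_G(v)$ and $d^-_G(v)$ are the outdegree and the indegree of $v$. A Hamilton cycle enters and leaves every vertex, so this is the natural quantity to bound from below. In an oriented graph on $n$ vertices $d^+(v)+d^-(v)\le n-1$, so $\delta^0\le (n-1)/2$.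

A \emph{collection} is an indexed family $\mathcal G=(G_1,\dots,G_m)$ of digraphs on a common vertex set $V$; members may repeat. We put $\delta^0(\mathcal G)=\min_i\delta^0(G_i)$ and call the indices $i\in[m]=\{1,\dots,m\}$ \emph{colors}. A digraph $H$ with $m$ edges and with vertices in $V$ is \emph{transversal} in $\mathcal G$ if there is a bijection $\varphi\colon E(H)\to[m]$ with $e\in E(G_{\varphi(e)})$ for every edge $e$ of $H$. If all members equal one digraph $G$, then $H$ is transversal exactly when $H\subseteq G$. A degree condition for transversal Hamilton cycles in collections of $n$ digraphs on $n$ vertices therefore contains the corresponding condition for a single digraph, and one may ask whether the passage to collections costs anything.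

For digraphs it does not. Ghouila-Houri proved that every $n$-vertex digraph with $\delta^0\ge n/2$ has a Hamilton cycle, and the transversal version holds for all sufficiently large $n$: every collection of $n$ digraphs on a common $n$-vertex set, each of minimum semi-degree at least $n/2$, has a transversal Hamilton cycle. For oriented graphs, Keevash, K\"uhn and Osthus proved that for all sufficiently large $n$ minimum semi-degree at least $\lceil(3n-4)/8\rceil$ forces a Hamilton cycle. This leads to the following question, posed by Cheng, Li, Sun and Wang~\cite{CLSW}.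

\begin{quote}
\emph{Is there an $n_0$ such that, for every $n\ge n_0$, every collection $\mathcal G$ of $n$ oriented graphs on a common $n$-vertex set with $\delta^0(\mathcal G)\ge\lceil(3n-4)/8\rceil$ has a transversal Hamilton cycle?}
\end{quote}

One would guess yes: each member has a Hamilton cycle of its own, and the digraph case loses nothing. The two settings differ in one respect, however. Two digraphs with all outdegrees at least $n/2$ share an edge leaving each vertex, because $n/2+n/2>n-1$. Two oriented graphs with degrees near $3n/8$ can be edge-disjoint. The duty to use a given color then forces an edge of a given kind, and the number of edges of that kind in a Hamilton cycle can be constrained modulo~$2$. This is what happens. Call a spanning digraph on $V$ with all indegrees and outdegrees equal to $1$ a \emph{cycle factor}; a Hamilton cycle is a cycle factor.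

\begin{theorem}\label{thm:counter}
Let $n=4k$ with $k$ odd. There are isomorphic oriented graphs $G$ and $G'$ on the same $n$-vertex set, with $\delta^0(G)=\delta^0(G')=(3n-4)/8$, such that the collection consisting of $n-1$ copies of $G$ and one copy of $G'$ has no transversal Hamilton cycle, and not even a transversal cycle factor.
\end{theorem}

So the degree condition fails for every $n\equiv4\pmod 8$, and the answer to the question is no. The obstruction is very rigid. Theorem~\ref{thm:rigid} shows that at this degree it exists only for $n\equiv 4\pmod 8$, that its structure is forced, and that parity is then the only obstacle. It also disappears as soon as the degree is raised by a linear amount.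

\begin{theorem}\label{thm:asymp}
For every $\varepsilon>0$ there is an $n_0$ such that, for every $n\ge n_0$, every collection $\mathcal G$ of $n$ oriented graphs on a common $n$-vertex set with $\delta^0(\mathcal G)\ge(\frac38+\varepsilon)n$ has a transversal Hamilton cycle.
\end{theorem}

Let $h(n)$ be the least integer $d$ such that every collection $\mathcal G$ of $n$ oriented graphs on a common $n$-vertex set with $\delta^0(\mathcal G)\ge d$ has a transversal Hamilton cycle.

\begin{corollary}\label{cor:h}
We have $h(n)=(\frac38+o(1))n$, and $h(n)\ge\frac{3n+4}8>\lceil\frac{3n-4}8\rceil$ for $n\equiv4\pmod8$.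
\end{corollary}

We do not determine $h(n)$ exactly; in particular, we do not settle whether $\lceil(3n-4)/8\rceil$ suffices for large $n\not\equiv4\pmod 8$.

Sections~\ref{sec:parity} and~\ref{sec:rigid} treat the obstruction. Section~\ref{sec:expanders} reduces Theorem~\ref{thm:asymp} to a statement about collections of expanding digraphs, Theorem~\ref{thm:expanders}, which Sections~\ref{sec:matrices}--\ref{sec:finish} prove. For vertex sets $S,T$ of a digraph, $e(S,T)$ is the number of edges $xy$ with $x\in S$ and $y\in T$, and $S^c=V\setminus S$.

\section{The parity obstruction}\label{sec:parity}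

\subsection{Four vertices}

The case $n=4$ already shows the idea. On $V=\{a,b,c,d\}$ let
\[
E(G)=\{ab,bc,cd,da,bd\},\qquad E(G')=\{ba,ad,dc,cb,ac\}.
\]
Both graphs are oriented, both have $\delta^0=1=(3\cdot4-4)/8$, and both have a Hamilton cycle. Call the six ordered pairs $ab,bc,cd,da,bd,db$ positive and the other six negative, so that all edges of $G$ are positive and all edges of $G'$ are negative. A transversal Hamilton cycle of $(G,G,G,G')$ would have exactly one negative edge. But the six directed Hamilton cycles on $V$,
\[
abcd,\quad adcb,\quad abdc,\quad acdb,\quad acbd,\quad adbc,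
\]
have $0,4,2,2,2,2$ negative edges. The reason is that the positive pairs are exactly those going from $\{a,d\}$ to $\{a,b\}$ or from $\{b,c\}$ to $\{c,d\}$. In a Hamilton cycle two edges leave $\{a,d\}$ and two edges enter $\{a,b\}$, so each edge leaving $\{a,d\}$ that misses $\{a,b\}$ is compensated by an edge entering $\{a,b\}$ from outside $\{a,d\}$. Negative edges come in pairs.

\subsection{Signs}

Fix a partition $V=A\cup B\cup C\cup D$ into four disjoint, possibly empty parts, and put $X=A\cup D$ and $Y=A\cup B$. An ordered pair $xy$ of distinct vertices is \emph{positive} if it goes from $X$ to $Y$ or from $X^c$ to $Y^c$, and \emph{negative} otherwise, that is, if it goes from $X$ to $Y^c$ or from $X^c$ to $Y$. The sign depends only on the part of the tail (row) and the part of the head (column):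
\begin{equation}\label{eq:signs}
\begin{array}{c|cccc}
 &A&B&C&D\\ \hline
A&+&+&-&-\\
B&-&-&+&+\\
C&-&-&+&+\\
D&+&+&-&-
\end{array}
\end{equation}
Thus the pairs going forward around the cyclic order $A,B,C,D$ are positive and those going backward are negative; pairs inside $A$, inside $C$ and between $B$ and $D$ are positive; pairs inside $B$, inside $D$ and between $A$ and $C$ are negative. A digraph on $V$ is \emph{positive} (\emph{negative}) if all its edges are positive (negative) pairs.

\begin{lemma}\label{lem:parity}
Let $H$ be a cycle factor on $V$, and let $p=e_H(X,Y^c)$ and $q=e_H(X^c,Y)$. Then $p-q=|D|-|B|$. Consequently the number $p+q$ of negative edges of $H$ is congruent to $|B|-|D|$ modulo $2$, and $H$ can be positive only if $|B|=|D|$.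
\end{lemma}

\begin{proof}
One edge of $H$ leaves each vertex of $X$, so $|X|=e_H(X,Y)+p$. One edge of $H$ enters each vertex of $Y$, so $|Y|=e_H(X,Y)+q$. Subtracting, $p-q=|X|-|Y|=|D|-|B|$, and $p+q\equiv p-q\pmod2$.
\end{proof}

\subsection{Dense positive graphs}

To use the lemma we need positive oriented graphs of large minimum semi-degree. Let $k$ be odd and $|A|=|C|=|D|=k\le|B|$. Define $G$ by the following edges.
\begin{itemize}
\item Identify $A$ with $\mathbb Z_k$ and take the edge $ij$ whenever $j-i\in\{1,\dots,\frac{k-1}2\}$. This is a tournament with all indegrees and outdegrees $\frac{k-1}2$. Do the same on $C$.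
\item Take all edges from $A$ to $B$, from $B$ to $C$, from $C$ to $D$ and from $D$ to $A$.
\item Split $B=B_1\cup B_2$ and $D=D_1\cup D_2$ as evenly as possible, so that all four sets have at least $\frac{k-1}2$ vertices. Take all edges from $B_1$ to $D_1$, from $D_1$ to $B_2$, from $B_2$ to $D_2$ and from $D_2$ to $B_1$.
\end{itemize}
No pair of vertices is joined in both directions, and by~\eqref{eq:signs} every edge is positive. Every vertex has at least $k$ outneighbors in the next part and at least $k$ inneighbors in the previous part. It has at least $\frac{k-1}2$ further outneighbors and $\frac{k-1}2$ further inneighbors: in its own part if it lies in $A\cup C$, and in the opposite part if it lies in $B\cup D$. A vertex of $A$ has indegree exactly $k+\frac{k-1}2$. Hence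
\begin{equation}\label{eq:degG}
\delta^0(G)=\frac{3k-1}2 .
\end{equation}
With $k$ about $n/4$ this is about $3n/8$, and the unbalanced case shows where the constant $3/8$ comes from.

\begin{proposition}\label{prop:unbalanced}
For every $n\ge5$ there is an oriented graph on $n$ vertices with $\delta^0\ge(3n-28)/8$ and no Hamilton cycle.
\end{proposition}

\begin{proof}
Let $k$ be the largest odd integer with $4k<n$, so that $4(k+2)\ge n$, and take $G$ as above with $|B|=n-3k>k=|D|$. By Lemma~\ref{lem:parity} the positive graph $G$ contains no cycle factor. By~\eqref{eq:degG} and $k\ge(n-8)/4$ we have $\delta^0(G)\ge(3n-28)/8$.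
\end{proof}

In the balanced case $|B|=k$ the graph $G$ has a Hamilton cycle, which runs $k$ times around $A,B,C,D$. Now every cycle factor has an even number of negative edges, and it suffices to force exactly one.

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
Take $G$ as above with $|A|=|B|=|C|=|D|=k$; by~\eqref{eq:degG}, $\delta^0(G)=\frac{3k-1}2=\frac{3n-4}8$. Let $\pi$ be a permutation of $V$ that exchanges $A$ with $B$ and $C$ with $D$, and let $G'$ be the image of $G$ under $\pi$. Then $G'$ is isomorphic to $G$. Since $\pi$ maps $X=A\cup D$ onto $B\cup C=X^c$ and maps $Y=A\cup B$ onto itself, it turns positive pairs into negative pairs, so $G'$ is negative. A transversal cycle factor of $(G,\dots,G,G')$ has $n-1$ edges in $G$ and one edge in $G'$, hence exactly one negative edge. As $|B|=|D|$, this contradicts Lemma~\ref{lem:parity}.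
\end{proof}

\section{Rigidity of the obstruction}\label{sec:rigid}

One might hope to adapt the construction to other residues of $n$ by changing the part sizes. This is impossible: a positive member limits the degree through the smaller of $A$ and $C$, a negative member through the smaller of $B$ and $D$, and the two bounds together leave no slack.

\begin{theorem}\label{thm:rigid}
Let $n\ge8$, let $V=A\cup B\cup C\cup D$ be a partition of an $n$-set, and let $\mathcal G=(G_1,\dots,G_n)$ be a collection of oriented graphs on $V$ with $\delta^0(\mathcal G)\ge\lceil\frac{3n-4}8\rceil$. Suppose that each $G_i$ is positive or negative and that both signs occur. Then $n\equiv4\pmod8$ and $|A|=|B|=|C|=|D|=n/4$. Moreover, $\mathcal G$ has a transversal Hamilton cycle if and only if the number $m$ of negative members is even.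
\end{theorem}

\begin{proof}
Let $\delta=\delta^0(\mathcal G)>0$, $\alpha=\min\{|A|,|C|\}$ and $\beta=\min\{|B|,|D|\}$, so $\alpha,\beta\le n/2$ and $\alpha+\beta\le n/2$.

\emph{Two degree bounds.} Suppose $\alpha\ge1$, let $P\in\{A,C\}$ have size $\alpha$, and consider a positive member. It has at most $\binom\alpha2$ edges inside $P$, so some vertex of $P$ has at most $\lfloor\frac{\alpha-1}2\rfloor$ outneighbors in $P$ and some vertex of $P$ has at most $\lfloor\frac{\alpha-1}2\rfloor$ inneighbors in $P$. By~\eqref{eq:signs}, the edges leaving $P$ go to one of $B,D$ and the edges entering $P$ come from the other. Therefore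
\begin{equation}\label{eq:alpha}
\delta\le\Big\lfloor\frac{\alpha-1}2\Big\rfloor+\beta\qquad\text{if }\alpha\ge1 .
\end{equation}
In a negative member the edges leaving $B$ go to $A$ and those entering $B$ come from $C$, while the edges leaving $D$ go to $C$ and those entering $D$ come from $A$. The same argument gives
\begin{equation}\label{eq:beta}
\delta\le\Big\lfloor\frac{\beta-1}2\Big\rfloor+\alpha\qquad\text{if }\beta\ge1 .
\end{equation}

\emph{No part is empty.} If exactly one of $\alpha,\beta$ is $0$, then the bound that applies gives $\delta\le\frac{n/2-1}2=\frac{2n-4}8<\frac{3n-4}8$, a contradiction. Suppose $\alpha=\beta=0$. Then $V=P\cup Q$ with $P\in\{A,C\}$ and $Q\in\{B,D\}$. A positive member has no edge inside $Q$, and its edges between $P$ and $Q$ all have the same direction, so a vertex of $Q$ would have indegree or outdegree $0$. Hence $V=P$. But a negative member has no edge inside $P$, contrary to $\delta>0$.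

\emph{The part sizes.} Adding~\eqref{eq:alpha} and~\eqref{eq:beta},
\[
\frac{3n-4}4\le2\delta\le\frac{\alpha-1}2+\beta+\frac{\beta-1}2+\alpha=\frac32(\alpha+\beta)-1\le\frac{3n-4}4 .
\]
Equality holds throughout. So $\delta=\frac{3n-4}8$ is an integer, which means $3n\equiv4$, that is $n\equiv4\pmod 8$. Also $\alpha+\beta=n/2$, which forces $|A|=|C|=\alpha$ and $|B|=|D|=\beta$. Finally $\frac{\alpha-1}2+\beta=\delta=\frac{\beta-1}2+\alpha$, so $\alpha=\beta$. Write $k=n/4$ for the common size; then $\delta=\frac{3k-1}2$, and $n\ge12$.

\emph{Forced edges.} In a positive member, summing outdegrees over $A$ gives $k\cdot\frac{3k-1}2\le\binom k2+e(A,B)$, so $e(A,B)\ge k^2$ and all edges from $A$ to $B$ are present. The same count for the indegrees in $A$, the outdegrees in $C$ and the indegrees in $C$ gives all edges from $D$ to $A$, from $C$ to $D$ and from $B$ to $C$. In a negative member, the outdegrees and indegrees in $B$ and in $D$ give all edges from $B$ to $A$, from $C$ to $B$, from $D$ to $C$ and from $A$ to $D$. Label $A,B,C,D$ by $0,1,2,3\in\mathbb Z_4$. We have shown that every pair going from part $j$ to part $j+1$ is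 an edge of every positive member, and every pair going from part $j$ to part $j-1$ is an edge of every negative member.

\emph{The case $m$ odd.} A transversal Hamilton cycle has exactly $m$ negative edges, and this number is even by Lemma~\ref{lem:parity}, since $|B|=|D|$. So there is none.

\emph{The case $m$ even.} Here $2\le m\le n-2$. It suffices to find a closed walk in $\mathbb Z_4$ with $n$ steps $\pm1$, exactly $m$ of them equal to $-1$, that visits each residue exactly $k$ times. Indeed, replacing the $k$ visits to each residue by the $k$ vertices of the corresponding part gives a Hamilton cycle, and we may give the $m$ negative colors to the backward edges and the $n-m$ positive colors to the forward edges in any order. We concatenate blocks that start at $0$, return to $0$, and visit all residues equally often: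
\[
\begin{array}{lcc}
\text{block}&\text{steps}&\text{backward steps}\\ \hline
0123(0)&4&0\\
0321(0)&4&4\\
01012323(0)&8&2\\
03032121(0)&8&6
\end{array}
\]
If $4\mid m$, take $m/4$ copies of the second block and $k-m/4$ copies of the first. If $m\equiv2\pmod4$, then $m\le n-6$ or $m=n-2$, because $4\mid n$. If $m\le n-6$, take the third block once, the second $(m-2)/4$ times and the first $(n-6-m)/4$ times. If $m=n-2$, take the fourth block once and the second $(n-8)/4$ times.
\end{proof}

\begin{remark}
The assumption $n\ge8$ makes room for a block of eight steps. For $n=4$ the last statement fails: take two copies of the cycle $abcd$ and two copies of the cycle $adcb$. Here $\delta^0=1$ and $m=2$, but the only Hamilton cycles in the union are these two cycles, and neither is transversal.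
\end{remark}

\section{Robust outexpanders}\label{sec:expanders}

In a positive graph with $|B|=|D|$ all edges leaving $X$ end in $Y$, and $|Y|=|X|$: the set $X$ does not expand. The following notion excludes such sets, even approximately. For a digraph $G$ on an $n$-set $V$, a set $S\subseteq V$ and $\nu>0$, the \emph{robust outneighborhood} $RN_\nu(S)$ is the set of vertices with at least $\nu n$ inneighbors in $S$. We call $G$ a \emph{robust $(\nu,\tau)$-outexpander} if
\[
|RN_\nu(S)|\ge|S|+\nu n\qquad\text{whenever }\tau n\le|S|\le(1-\tau)n .
\]

\begin{theorem}\label{thm:expanders}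
Let $0<\nu\le\tau\le\eta/16$ and $\eta\le1$. There is an $n_0=n_0(\nu,\tau,\eta)$ such that the following holds for all $n\ge n_0$. If $G_1,\dots,G_n$ are digraphs on a common $n$-set $V$, each a robust $(\nu,\tau)$-outexpander with $\delta^0(G_i)\ge\eta n$, then $(G_1,\dots,G_n)$ has a transversal Hamilton cycle.
\end{theorem}

The members need not be oriented here. Orientation and the constant $3/8$ enter only through the next lemma. In its proof, a set $S$ that fails to expand and its robust outneighborhood $T$ play the roles of $X$ and $Y$; the graph is then close to positive for the resulting partition, and degree counts as in Section~\ref{sec:rigid} bound $\delta^0$ by about $3n/8$.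

\begin{lemma}\label{lem:oriented}
Let $0<\varepsilon\le\frac18$, $\tau=\frac1{50}$ and $\nu=\min\{\tau^2/16,\varepsilon^2/4\}$. Every oriented graph $G$ on $n$ vertices with $\delta^0(G)\ge(\frac38+\varepsilon)n$ is a robust $(\nu,\tau)$-outexpander.
\end{lemma}

\begin{proof}
Note that $\nu\le\sqrt\nu\le\tau/4$ and $\sqrt\nu\le\varepsilon/2$; in particular $2\nu/\tau\le\sqrt\nu/2$. Put $\delta=\frac38+\varepsilon$. Suppose that $\tau n\le|S|\le(1-\tau)n$ and that $T=RN_\nu(S)$ has $|T|<|S|+\nu n$. Each vertex outside $T$ has fewer than $\nu n$ inneighbors in $S$, so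
\begin{equation}\label{eq:few}
e(S,T^c)\le\nu n^2 .
\end{equation}
Let $A=S\cap T$, $B=T\setminus S$, $C=(S\cup T)^c$, $D=S\setminus T$ have sizes $an,bn,cn,dn$. Then $a+b+c+d=1$, and $|T|<|S|+\nu n$ says $b<d+\nu$. All edge counts below are divided by $n^2$.

\emph{Claim 1: $\frac a2+b\ge\delta-\sqrt\nu$.} Suppose $a\ge\sqrt\nu$. An edge with tail in $A$ has its head in $A$, in $B$ or in $T^c$, so by~\eqref{eq:few} and since $G$ is oriented, $\delta a\le\frac{a^2}2+ab+\nu$. Dividing by $a$ gives the claim. If $a<\sqrt\nu$ this division is useless, and we count in $D$ instead. Now $d=|S|/n-a\ge\tau-\sqrt\nu\ge\tau/2$, and the edges with tail in $D$ give $\delta d\le d(a+b)+\nu$. So $a+b\ge\delta-2\nu/\tau\ge\delta-\sqrt\nu/2$, and subtracting $a/2<\sqrt\nu/2$ gives the claim.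

\emph{Claim 2: $\frac c2+b\ge\delta-\sqrt\nu$.} Suppose $c\ge\sqrt\nu$. An edge with head in $C\subseteq T^c$ has its tail in $C$, in $B$ or in $S$, so $\delta c\le\frac{c^2}2+bc+\nu$, and we divide by $c$. Suppose $c<\sqrt\nu$. Since $|T^c|>n-|S|-\nu n\ge(\tau-\nu)n$, we get $d\ge\tau-\nu-\sqrt\nu\ge\tau/2$. The edges with head in $D\subseteq T^c$ give $\delta d\le d(b+c)+\nu$, so $b+c\ge\delta-\sqrt\nu/2$, and we subtract $c/2<\sqrt\nu/2$.

\emph{Claim 3: $d\le\frac14-2\varepsilon+2\sqrt\nu$.} If $d<\sqrt\nu$ this holds because $\varepsilon\le\frac18$. Let $d\ge\sqrt\nu$ and sum $d^+(v)+d^-(v)$ over $v\in D$. Edges inside $D$ are counted twice, and there are at most $\nu n^2$ of them by~\eqref{eq:few}. As $G$ is oriented, at most $|D|(n-|D|)$ edges join $D$ to $D^c$. So $2\delta d\le d(1-d)+2\nu$, and dividing by $d$ gives $\frac34+2\varepsilon\le1-d+2\sqrt\nu$.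

Adding Claims 1 and 2 and using $a+c=1-b-d$ and $b<d+\nu$,
\[
\frac34+2\varepsilon-2\sqrt\nu\le\frac{a+c}2+2b=\frac12+\frac{3b-d}2\le\frac12+d+\frac{3\nu}2 .
\]
As $\frac32\nu\le\sqrt\nu$, this gives $d\ge\frac14+2\varepsilon-3\sqrt\nu$. With Claim 3 we obtain $4\varepsilon\le5\sqrt\nu\le\frac52\varepsilon$, a contradiction.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:asymp}]
If $\varepsilon>\frac18$, no oriented graph satisfies the degree condition. If $\varepsilon\le\frac18$, apply Theorem~\ref{thm:expanders} with $\eta=\frac38$ and with $\tau,\nu$ from Lemma~\ref{lem:oriented}; note $\nu\le\tau=\frac1{50}\le\frac3{128}=\frac\eta{16}$.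
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:h}]
Theorem~\ref{thm:asymp} gives $h(n)\le\lceil(\frac38+\varepsilon)n\rceil$ for each $\varepsilon>0$ and all large $n$. Taking $n$ copies of the graph in Proposition~\ref{prop:unbalanced} gives $h(n)>(3n-28)/8$. For $n\equiv4\pmod 8$, Theorem~\ref{thm:counter} gives $h(n)\ge\frac{3n-4}8+1=\frac{3n+4}8$.
\end{proof}

\subsection*{Plan of the proof of Theorem~\ref{thm:expanders}}

For a set $I$ of colors, call a digraph $H$ on vertices of $V$ \emph{rainbow with color set $I$} if there is a bijection $\varphi\colon E(H)\to I$ with $e\in E(G_{\varphi(e)})$ for all $e$. We want a Hamilton cycle that is rainbow with color set $[n]$. Random methods produce rainbow structures that cover almost all vertices and use almost all colors, but give no control over what is left. We therefore proceed in four steps.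
\begin{enumerate}
\item Build a rainbow path $Q$ on a small fraction of the vertices that can later \emph{absorb} any small set of $s$ further vertices together with any $s$ further colors.
\item Set aside a small random set $R$ of vertices, the \emph{reservoir}, through which any two vertices can be joined by a short path in any prescribed colors.
\item Cover the remaining vertices by few disjoint paths whose union is rainbow.
\item Join these paths and $Q$ into a cycle through $R$. What is left is $s\le|R|$ vertices and exactly as many colors, and $Q$ absorbs them.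
\end{enumerate}
The first three steps rest on one tool: each $G_i$ carries a doubly stochastic matrix with entries of order $1/n$ and a spectral gap. We use the following standard inequalities.
\begin{itemize}
\item \emph{Chernoff.} If $Z$ is a sum of independent $\{0,1\}$-valued random variables and $0<t\le1$, then $\Pr(|Z-\mathbb EZ|\ge t\,\mathbb EZ)\le2\exp(-t^2\,\mathbb EZ/3)$.
\item \emph{McDiarmid.} If $Z$ is a function of at most $n$ independent random variables, and changing one of them changes $Z$ by at most $b$, then $\Pr(|Z-\mathbb EZ|\ge t)\le2\exp(-2t^2/(nb^2))$ for $t>0$. For sums of independent variables with values in $[0,b]$ this is Hoeffding's inequality.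
\end{itemize}

\section{Doubly stochastic matrices and colored walks}\label{sec:matrices}

Steps 1 and 2 need many walks between two given vertices in which the $j$th step is taken in a prescribed member of the collection, and in Step 1 some steps go against the direction of the edge. Such walks are counted by products of different matrices and their transposes. To control these products we want all factors to fix one common vector and to contract its orthogonal complement. A nonnegative matrix is \emph{doubly stochastic} if all its row and column sums are $1$, that is, if it fixes the all-ones vector $\mathbf 1$ on both sides. For a matrix $W$ indexed by $V$ we write $W(S,T)=\sum_{x\in S,\,y\in T}W_{xy}$ and $W(S,y)=W(S,\{y\})$; vectors $f$ are rows and $\|f\|$ is the Euclidean norm.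

\begin{lemma}\label{lem:matrix}
Let $0<\nu\le\tau\le\eta/4\le\frac14$, $\kappa=\nu/2$ and $\Gamma=3/\nu^2$. There is a $\lambda=\lambda(\nu,\tau,\eta)<1$ such that the following holds. If $G$ is a robust $(\nu,\tau)$-outexpander on an $n$-set $V$ with $\delta^0(G)\ge\eta n$, then there is a doubly stochastic matrix $W$ indexed by $V$ such that
\begin{enumerate}
\item[(a)] $W_{xy}=0$ if $xy\notin E(G)$, and $\kappa/n\le W_{xy}\le\Gamma/n$ if $xy\in E(G)$;
\item[(b)] $\|fW\|\le\lambda\|f\|$ and $\|fW^T\|\le\lambda\|f\|$ for all $f$ orthogonal to $\mathbf 1$.
\end{enumerate}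
\end{lemma}

The upper bound in (a) turns weight into a number of walks; the lower bound transfers the expansion of $G$ to $W$ and yields (b).

\begin{proof}
\emph{Existence.} We give every edge weight $\kappa/n$ and distribute the remaining weight by a flow. Put $\Gamma'=2/\nu^2$, $r_x=1-\kappa d^+(x)/n$ and $s_y=1-\kappa d^-(y)/n$. These numbers lie in $[1-\kappa,1]\subseteq[\frac12,1]$, and $\sum_xr_x=\sum_ys_y$. It suffices to find a matrix $Z$ supported on $E(G)$, with entries in $[0,\Gamma'/n]$, row sums $r_x$ and column sums $s_y$: adding $\kappa/n$ on every edge gives $W$, since $\kappa+\Gamma'\le\Gamma$.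

Consider the network with a source, a sink and two copies $x^+,x^-$ of each vertex $x$, with arcs from the source to $x^+$ of capacity $r_x$, from $x^+$ to $y^-$ of capacity $\Gamma'/n$ for $xy\in E(G)$, and from $y^-$ to the sink of capacity $s_y$. A matrix $Z$ as required is a flow of value $r(V)$, where $r(S)=\sum_{x\in S}r_x$ and $s(T)=\sum_{y\in T}s_y$. By the max-flow min-cut theorem such a flow exists if every cut has capacity at least $r(V)$. The cut whose source side contains $x^+$ for $x\in S$ and $y^-$ for $y\in T$ has capacity $r(S^c)+\frac{\Gamma'}ne(S,T^c)+s(T)$. So we must show, for all $S,T\subseteq V$,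
\begin{equation}\label{eq:cut}
r(S)\le s(T)+\frac{\Gamma'}n\,e(S,T^c),\qquad\text{equivalently}\qquad s(T^c)\le r(S^c)+\frac{\Gamma'}n\,e(S,T^c).
\end{equation}
Sets $S$ of extreme size are handled by the minimum degree, the others by expansion. Note $\Gamma'\eta/2=\eta/\nu^2\ge1$.

Let $|S|<\tau n$. If $|T|\ge\eta n/2$, then $s(T)\ge\eta n/4\ge\tau n>r(S)$. Otherwise each $x\in S$ has at least $\eta n/2$ outneighbors in $T^c$, so $\frac{\Gamma'}ne(S,T^c)\ge\frac{\Gamma'\eta}2|S|\ge r(S)$.

Let $|S|>(1-\tau)n$. Each $y\in T^c$ has at least $(\eta-\tau)n\ge\eta n/2$ inneighbors in $S$, so $\frac{\Gamma'}ne(S,T^c)\ge\frac{\Gamma'\eta}2|T^c|\ge s(T^c)$, which gives the second form of~\eqref{eq:cut}.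

Let $\tau n\le|S|\le(1-\tau)n$. If $|T|\ge|S|+\nu n/2$, then $s(T)\ge|T|-\kappa n\ge|S|\ge r(S)$. Otherwise at least $\nu n/2$ vertices of $RN_\nu(S)$ lie outside $T$, so $e(S,T^c)\ge\nu^2n^2/2$ and $\frac{\Gamma'}ne(S,T^c)\ge n\ge r(S)$.

\emph{Contraction.} The matrix $W$ need not be symmetric, so we pass to $\Pi=WW^T$, which satisfies $\|fW\|^2=f\Pi f^T$. It is symmetric and doubly stochastic, and $\Pi_{xx'}=\sum_yW_{xy}W_{x'y}\le\Gamma/n$. The Cheeger inequality for reversible Markov chains (Lawler--Sokal; Sinclair--Jerrum) states, for a symmetric doubly stochastic matrix $\Pi$ with eigenvalues $1=\lambda_1\ge\lambda_2\ge\cdots$, that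
\[
\lambda_2\le1-\frac{\phi^2}2,\qquad\text{where}\quad\phi=\min_{1\le|S|\le n/2}\frac{\Pi(S,S^c)}{|S|}.
\]
We bound $\phi$ from below. Let $\theta=1/(2\Gamma)$, $\zeta=\theta\eta/2$ and $1\le|S|\le n/2$.

If $|S|\le\theta n$, then $\Pi(S,S)\le\Gamma|S|^2/n\le|S|/2$, so $\Pi(S,S^c)=|S|-\Pi(S,S)\ge|S|/2$.

For larger $S$ we use the following estimate. If each vertex of a set $T$ has at least $\xi n$ inneighbors in $S$, then $W(S,y)\ge\kappa\xi$ for $y\in T$, and
\[
\Pi(S,S^c)=\sum_{y\in V}W(S,y)\,W(S^c,y)\ge\kappa\xi\sum_{y\in T}\bigl(1-W(S,y)\bigr)=\kappa\xi\bigl(|T|-W(S,T)\bigr)\ge\kappa\xi\bigl(|T|-|S|\bigr).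
\]
If $|S|\ge\tau n$, then also $|S|\le n/2\le(1-\tau)n$; take $\xi=\nu$ and $T=RN_\nu(S)$ to get $\Pi(S,S^c)\ge\kappa\nu^2n\ge\kappa\nu^2|S|$. If $\theta n<|S|<\tau n$, take $\xi=\zeta$ and let $T$ be the set of all vertices with at least $\zeta n$ inneighbors in $S$. From $\eta n|S|\le e(S,V)\le|T||S|+\zeta n^2$ we get $|T|\ge\eta n-\zeta n/\theta=\eta n/2\ge2\tau n$. Hence $|T|-|S|\ge\tau n\ge|S|$ and $\Pi(S,S^c)\ge\kappa\zeta|S|$.

Thus $\phi\ge\phi_0=\min\{\frac12,\kappa\nu^2,\kappa\zeta\}$. Put $\lambda=(1-\phi_0^2/2)^{1/2}$. Since $\mathbf 1$ is an eigenvector of $\Pi$ for $\lambda_1$, every $f$ orthogonal to $\mathbf 1$ satisfies $\|fW\|^2=f\Pi f^T\le\lambda_2\|f\|^2\le\lambda^2\|f\|^2$. For the transpose, let $g=fW^T$. It is orthogonal to $\mathbf 1$ because the column sums of $W$ are $1$, so $\|g\|^2=\langle f,gW\rangle\le\|f\|\cdot\lambda\|g\|$, and $\|g\|\le\lambda\|f\|$.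
\end{proof}

From now on $\nu,\tau,\eta$ and $G_1,\dots,G_n$ are as in Theorem~\ref{thm:expanders}, and $W_i$ is the matrix of Lemma~\ref{lem:matrix} for $G_i$; the constants $\Gamma$ and $\lambda$ are the same for all $i$. Fix an odd integer $r\ge3$ such that
\[
L=2r+1\quad\text{satisfies}\quad\lambda^{L-2}\Gamma\le\tfrac12,\qquad\text{and put}\qquad c_0=\frac1{2\Gamma^L},\quad\beta=\frac{c_0}2,\quad\gamma=\frac{c_0}{4L}.
\]
All constants chosen here and later depend only on $\nu,\tau,\eta$, and $n$ is sufficiently large in terms of them; $o(1)$ refers to $n\to\infty$.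

\begin{lemma}\label{lem:mixing}
Let each of $M_1,\dots,M_L$ be one of the matrices $W_i$ or $W_i^T$. For all $x,y\in V$ there are at least $c_0n^{L-1}$ sequences $x=v_0,v_1,\dots,v_L=y$ with $(M_j)_{v_{j-1}v_j}>0$ for all $j\in[L]$.
\end{lemma}

\begin{proof}
Let $u$ be row $x$ of $M_1$ and let $w$ be column $y$ of $M_L$, written as a row. Both have entries in $[0,\Gamma/n]$ with sum $1$, so their squared norms are at most $\Gamma/n$. Write $u=\frac1n\mathbf 1+f$ and $w=\frac1n\mathbf 1+g$; then $f,g$ are orthogonal to $\mathbf 1$ and $\|f\|,\|g\|\le\sqrt{\Gamma/n}$. The matrix $M'=M_2\cdots M_{L-1}$ is doubly stochastic, so the mixed terms vanish and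
\[
(M_1\cdots M_L)_{xy}=uM'w^T=\frac1n+fM'g^T .
\]
Each factor of $M'$ maps the orthogonal complement of $\mathbf 1$ to itself and contracts it by $\lambda$, so $|fM'g^T|\le\lambda^{L-2}\Gamma/n\le\frac1{2n}$. The entry is thus at least $\frac1{2n}$. It is also the sum over all sequences of $\prod_j(M_j)_{v_{j-1}v_j}$, and each term is at most $(\Gamma/n)^L$. So at least $\frac1{2n}(n/\Gamma)^L=c_0n^{L-1}$ terms are nonzero.
\end{proof}

We record two consequences. The first supplies connecting paths; the shape of the configuration in the second is explained in Section~\ref{sec:absorber}. For colors $i_1,\dots,i_L$, an \emph{$(i_1,\dots,i_L)$-path} is a path $v_0v_1\cdots v_L$ with $v_{j-1}v_j\in E(G_{i_j})$ for all $j$; its \emph{interior} is $\{v_1,\dots,v_{L-1}\}$.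

\begin{lemma}\label{lem:counts}
\begin{enumerate}
\item[(i)] For all $x\ne y$ in $V$, all colors $i_1,\dots,i_L$ and all $F\subseteq V$ with $|F|\le\gamma n$, there are at least $\beta n^{L-1}$ $(i_1,\dots,i_L)$-paths from $x$ to $y$ whose interior avoids $F$.
\item[(ii)] For every vertex $v$ and all colors $k_1,\dots,k_r,c$ there are at least $\beta n^{2r}$ tuples $(a_1,b_1,\dots,a_r,b_r)$ of distinct vertices of $V\setminus\{v\}$ such that
\begin{equation}\label{eq:absorb}
a_1v,\ a_1b_1\in E(G_{k_1});\qquad a_ib_{i-1},\ a_ib_i\in E(G_{k_i})\ \ (2\le i\le r);\qquad vb_r\in E(G_c).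
\end{equation}
\end{enumerate}
\end{lemma}

\begin{proof}
(i) Apply Lemma~\ref{lem:mixing} with $M_j=W_{i_j}$. At most $(L-1)(|F|+2)n^{L-2}$ of the sequences have some $v_j$ ($0<j<L$) in $F\cup\{x,y\}$, and at most $L^2n^{L-2}$ have two of these $v_j$ equal. Since $(L-1)|F|\le c_0n/4$ and $2(L-1)+L^2\le c_0n/4$, at most $\frac{c_0}2n^{L-1}$ sequences are lost.

(ii) Apply Lemma~\ref{lem:mixing} with $x=y=v$ to the $2r+1=L$ matrices
\[
W_{k_1}^T,\,W_{k_1},\,W_{k_2}^T,\,W_{k_2},\,\dots,\,W_{k_r}^T,\,W_{k_r},\,W_c^T .
\]
A transposed factor is a step against the direction of an edge, so a sequence $v,a_1,b_1,\dots,a_r,b_r,v$ is counted exactly when the edges of the closed walk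
\[
v\leftarrow a_1\to b_1\leftarrow a_2\to b_2\leftarrow\cdots\leftarrow a_r\to b_r\leftarrow v
\]
lie in the graphs listed in~\eqref{eq:absorb}. There are at least $c_0n^{2r}$ such sequences, and at most $L^2n^{2r-1}\le\frac{c_0}2n^{2r}$ have two equal entries among $v,a_1,\dots,b_r$.
\end{proof}

\section{The absorbing path}\label{sec:absorber}

A vertex inserted into a path creates one more edge, which needs one more color. So the unit to be absorbed is a pair $(v,c)$ of a vertex and a color, and we have no control over which pairs occur.

The simplest device is an edge $a_1b_1$ of color $k_1$ on the path, with $a_1v\in E(G_{k_1})$ and $vb_1\in E(G_c)$: replace $a_1\to b_1$ by $a_1\to v\to b_1$ with colors $k_1,c$. This is~\eqref{eq:absorb} for $r=1$, a closed walk of length $3$, whereas Lemma~\ref{lem:mixing} only provides walks of length $L$. For general $r$ the path contains $r$ edges $a_ib_i$ of colors $k_i$. By~\eqref{eq:absorb} each $a_i$ can redirect its outgoing edge, in the same color, from $b_i$ to $b_{i-1}$ (from $b_1$ to $v$ if $i=1$), and $b_r$, which lost its incoming edge, receives the new edge $vb_r$ of color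 $c$. All degrees are then correct, but the result must again be a single path. This depends on the order in which the edges $a_ib_i$ are linked and on the parity of $r$. Link them in decreasing order, writing $\rightsquigarrow$ for a connecting path that is never changed. For $r=3$,
\[
a_3\to b_3\rightsquigarrow a_2\to b_2\rightsquigarrow a_1\to b_1
\qquad\text{becomes}\qquad
a_3\to b_2\rightsquigarrow a_1\to v\to b_3\rightsquigarrow a_2\to b_1,
\]
a path with the same ends; see Figure~\ref{fig:gadget}. For $r=2$, the path $a_2\to b_2\rightsquigarrow a_1\to b_1$ falls apart into the edge $a_2\to b_1$ and the cycle $a_1\to v\to b_2\rightsquigarrow a_1$. This is why $r$ is odd.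

\begin{figure}[ht]
\centering
\begin{tikzpicture}
\node (a3) at (0,0) {$a_3$}; \node (b3) at (1.5,0) {$b_3$};
\node (a2) at (3.3,0) {$a_2$}; \node (b2) at (4.8,0) {$b_2$};
\node (a1) at (6.6,0) {$a_1$}; \node (b1) at (8.1,0) {$b_1$};
\draw[->] (a3) -- node[above] {$k_3$} (b3);
\draw[->] (a2) -- node[above] {$k_2$} (b2);
\draw[->] (a1) -- node[above] {$k_1$} (b1);
\draw[->,dashed] (b3) -- (a2); \draw[->,dashed] (b2) -- (a1);
\node (A3) at (0,-2) {$a_3$}; \node (B3) at (1.5,-2) {$b_3$};
\node (A2) at (3.3,-2) {$a_2$}; \node (B2) at (4.8,-2) {$b_2$};
\node (A1) at (6.6,-2) {$a_1$}; \node (B1) at (8.1,-2) {$b_1$};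
\node (v) at (4.05,-3.2) {$v$};
\draw[->,dashed] (B3) -- (A2); \draw[->,dashed] (B2) -- (A1);
\draw[->] (A3) to[bend left=28] node[above] {$k_3$} (B2);
\draw[->] (A2) to[bend left=28] node[above] {$k_2$} (B1);
\draw[->] (A1) -- node[below right] {$k_1$} (v);
\draw[->] (v) -- node[below left] {$c$} (B3);
\end{tikzpicture}
\caption{A path from $a_3$ to $b_1$ (top) absorbs a new vertex $v$ and a new color $c$ (bottom). Labels are edge colors; dashed arrows are connecting paths, which are unchanged. The bottom picture is again a single path from $a_3$ to $b_1$.}
\label{fig:gadget}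
\end{figure}

\begin{remark}
Expansion cannot be dropped from Lemma~\ref{lem:counts}(ii). If every member is positive or negative for a partition as in Section~\ref{sec:parity}, then two outneighbors of one vertex in one member lie both in $Y$ or both in $Y^c$, so~\eqref{eq:absorb} puts $v,b_1,\dots,b_r$ on the same side of $Y$. For $v\in A$ and $G_c$ negative, the edge $vb_r$ requires $b_r\in Y^c$ although $v\in Y$, and no such tuple exists.
\end{remark}

By Lemma~\ref{lem:counts}(ii), a random tuple serves any given pair $(v,c)$ with probability at least $\beta$. So a small linear number of random tuples serves every pair many times. Put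
\[
\mu=\min\Big\{\frac\beta{32r^2},\ \frac{\gamma}{r(L+1)},\ \frac{\nu}{4r(L+1)}\Big\}.
\]

\begin{lemma}\label{lem:absorber}
There is a path $Q$, rainbow with a color set $I_Q$, such that $|V(Q)|\le\min\{\gamma,\nu/4\}\,n$ and the following holds. If $s\le\beta\mu n/8$, if $v_1,\dots,v_s\in V\setminus V(Q)$ are distinct and if $c_1,\dots,c_s\in[n]\setminus I_Q$ are distinct, then there is a path with the same first and last vertex as $Q$ and with vertex set $V(Q)\cup\{v_1,\dots,v_s\}$ that is rainbow with color set $I_Q\cup\{c_1,\dots,c_s\}$.
\end{lemma}

\begin{proof}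
\emph{Choosing tuples.} Let $N=\lfloor\mu n\rfloor\ge\mu n/2$, and fix $rN$ distinct colors $k^j_i$ ($j\in[N]$, $i\in[r]$). Choose $t_1,\dots,t_N\in V^{2r}$ independently and uniformly, $t_j=(a^j_1,b^j_1,\dots,a^j_r,b^j_r)$. We say that $t_j$ \emph{absorbs} the pair $(v,c)\in V\times[n]$ if it is one of the tuples in Lemma~\ref{lem:counts}(ii) for $v$ and the colors $k^j_1,\dots,k^j_r,c$. For fixed $(v,c)$ these $N$ events are independent and have probability at least $\beta$. By Chernoff's inequality with $t=\frac12$, fewer than $\beta N/2$ of them occur with probability at most $2e^{-\beta N/12}$. By a union bound over the $n^2$ pairs, with probability $1-o(1)$ every pair is absorbed by at least $\beta N/2$ tuples.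

Two given tuples share a vertex with probability at most $(2r)^2/n$, so the expected number of intersecting pairs of tuples is at most $2r^2N^2/n$. By Markov's inequality it is at most $4r^2N^2/n$ with probability at least $\frac12$. Fix an outcome with both properties. Let $J$ be the set of those $j$ for which $t_j$ has distinct entries, is disjoint from all other tuples, and has $a^j_ib^j_i\in E(G_{k^j_i})$ for all $i$. A tuple that absorbs some pair has the first and the third property, and at most $8r^2N^2/n\le8r^2\mu N\le\beta N/4$ tuples meet another tuple. Hence every pair $(v,c)$ is absorbed by at least $\beta N/4\ge\beta\mu n/8$ tuples $t_j$ with $j\in J$. In particular $J\ne\emptyset$.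

\emph{Building $Q$.} For each $j\in J$ form the \emph{gadget}
\[
a_r\to b_r\rightsquigarrow a_{r-1}\to b_{r-1}\rightsquigarrow\cdots\rightsquigarrow a_1\to b_1
\]
(superscripts $j$ omitted), where $a_ib_i$ has color $k_i$ and each $\rightsquigarrow$ is a path of length $L$. Order the gadgets and join the vertex $b_1$ of each to the vertex $a_r$ of the next by a further path of length $L$; the result is $Q$. There are at most $rN$ connecting paths, and we find them one at a time by Lemma~\ref{lem:counts}(i). Each time we prescribe $L$ distinct colors that differ from all $k^j_i$ and from the colors of earlier connecting paths, and we let $F$ consist of all vertices of the tuples $t_j$, $j\in J$, and of earlier connecting paths. In total at most $2rN+rN(L-1)=r(L+1)N$ vertices and at most $rN+rNL=r(L+1)N$ colors are involved, and $r(L+1)N\le\min\{\gamma,\nu/4\}n$. So $|F|\le\gamma n$ at each step, new colors are always available, and $Q$ is a rainbow path of the stated size.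

\emph{Absorbing.} Since $s\le\beta\mu n/8$, we can assign greedily to the pairs $(v_1,c_1),\dots,(v_s,c_s)$ distinct indices $j\in J$ such that each pair is absorbed by its tuple $t_j$. In the gadget assigned to $(v,c)$, keep all connecting paths, delete the edges $a_ib_i$, and add $a_ib_{i-1}$ with color $k_i$ for $2\le i\le r$, $a_1v$ with color $k_1$, and $vb_r$ with color $c$. Starting from $a_r$, each move $a_i\to b_{i-1}\rightsquigarrow a_{i-2}$ lowers the index by $2$. As $r$ is odd, we reach $a_1$ through the $a_i$ with $i$ odd and the $b_i$ with $i$ even, and then pass through $v$ to the remaining vertices: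
\[
a_r\to b_{r-1}\rightsquigarrow a_{r-2}\to\cdots\to b_2\rightsquigarrow a_1\to v\to b_r\rightsquigarrow a_{r-1}\to b_{r-2}\rightsquigarrow\cdots\to b_3\rightsquigarrow a_2\to b_1 .
\]
This is a path from $a_r$ to $b_1$ through $v$ and all vertices of the gadget, and it uses the old colors of the gadget and $c$, each once. Doing this in all $s$ assigned gadgets gives the required path.
\end{proof}

Fix $Q$ and $I_Q$ as in the lemma, and note that $|I_Q|=|V(Q)|-1$.

\section{Reservoir, path cover and the Hamilton cycle}\label{sec:finish}

\subsection{The reservoir}

In Step 4 all vertices outside $R$ are occupied, so the connecting paths must run inside $R$; and the unused part of $R$ must be absorbed, so $R$ must be small compared with the capacity of $Q$. A random set meets both demands. Put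
\[
\rho=\min\Big\{\frac{\beta\mu}{16},\frac\nu8\Big\},\qquad\gamma'=\frac{\rho^{L-1}\beta}{4L}\le\frac\rho4 .
\]

\begin{lemma}\label{lem:reservoir}
There is a set $R\subseteq V\setminus V(Q)$ with $\rho n/4\le|R|\le2\rho n$ such that for all $x\ne y$ in $V$, all colors $i_1,\dots,i_L$ and all $F\subseteq R$ with $|F|\le\gamma'n$ there is an $(i_1,\dots,i_L)$-path from $x$ to $y$ with interior in $R\setminus F$.
\end{lemma}

\begin{proof}
Put each vertex of $V\setminus V(Q)$ into $R$ independently with probability $\rho$. As $|V(Q)|\le n/2$, we have $\rho n/2\le\mathbb E|R|\le\rho n$, and Chernoff's inequality with $t=\frac12$ gives the bounds on $|R|$ with probability $1-o(1)$. Fix $x\ne y$ and $i_1,\dots,i_L$, and let $Z$ be the number of $(i_1,\dots,i_L)$-paths from $x$ to $y$ with interior in $R$. Lemma~\ref{lem:counts}(i) applied with the set $V(Q)$, of size at most $\gamma n$, gives $\mathbb EZ\ge\rho^{L-1}\beta n^{L-1}$. A vertex lies in the interior of at most $(L-1)n^{L-2}$ paths of length $L$ from $x$ to $y$, so the choice for one vertex changes $Z$ by at most this amount. McDiarmid's inequality with $t=\frac12\rho^{L-1}\beta n^{L-1}$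 shows that $Z\le t$ with probability at most $2\exp(-\rho^{2L-2}\beta^2n/(2L^2))$. By a union bound over the at most $n^{L+2}$ choices of $x,y,i_1,\dots,i_L$, there is an outcome in which $|R|$ is in range and $Z>t$ for all choices. A set $F$ with $|F|\le\gamma'n$ meets the interiors of at most $(L-1)\gamma'n^{L-1}<t$ of the paths, so some path avoids $F$.
\end{proof}

Fix such a set $R$, and let $V'=V\setminus(V(Q)\cup R)$ and $n'=|V'|$. Then $n-n'\le\nu n/4+2\rho n\le\nu n/2$.

\subsection{Covering by few paths}

A set of edges with distinct tails, distinct heads and distinct colors is a matching in the $3$-uniform hypergraph of triples (tail, head, color). In a hypergraph, the \emph{degree} of a vertex and the \emph{codegree} of a pair of vertices are the numbers of edges containing them, a \emph{matching} is a set of pairwise disjoint edges, and the \emph{chromatic index} is the least number of matchings that partition the edge set. We use the theorem of Pippenger and Spencer~\cite{PS}: \emph{a $k$-uniform hypergraph with all degrees $(1+o(1))\Delta$ and all codegrees $o(\Delta)$ has chromatic index $(1+o(1))\Delta$}. Such a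 hypergraph $\mathcal H$ has $(1+o(1))\Delta|V(\mathcal H)|/k$ edges, so the largest matching in an optimal partition has $(1-o(1))|V(\mathcal H)|/k$ edges and covers all but an $o(1)$ proportion of the vertices.

Two difficulties arise. The hypergraph of all triples is not regular; we make it nearly regular by keeping each triple with probability proportional to the entry of a doubly stochastic matrix. And a matching may consist of many short cycles; we exclude cycles by splitting $V'$ into $K$ layers and allowing only edges from one layer to the next, at the cost of about $n/K$ paths. Let $K=\lceil3L/\gamma'\rceil\ge2$.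

\begin{lemma}\label{lem:cover}
There are vertex-disjoint paths $P_1,\dots,P_p$, some possibly consisting of a single vertex, with $1\le p\le2n/K$, that cover $V'$ and whose union is rainbow with a color set disjoint from $I_Q$.
\end{lemma}

\begin{proof}
\emph{Expansion survives.} We claim that each induced digraph $G_i[V']$ is a robust $(\frac\nu2,2\tau)$-outexpander with minimum semi-degree at least $\frac\eta2n'$. First, $\delta^0(G_i[V'])\ge\eta n-\frac\nu2n\ge\frac\eta2n\ge\frac\eta2n'$. Next let $S\subseteq V'$ with $2\tau n'\le|S|\le(1-2\tau)n'$. As $n/2\le n'\le n$, we have $\tau n\le|S|\le(1-\tau)n$. So at least $|S|+\nu n$ vertices of $V$, and hence at least $|S|+\frac\nu2n\ge|S|+\frac\nu2n'$ vertices of $V'$, have at least $\nu n\ge\frac\nu2n'$ inneighbors in $S$. The parameters satisfy $\frac\nu2\le2\tau\le\frac14\cdot\frac\eta2$; this is where $\tau\le\eta/16$ is needed. Lemma~\ref{lem:matrix} gives doubly stochastic matrices $W'_i$ indexed by $V'$, supported on $E(G_i[V'])$, with entries at most $\Gamma_1/n'$, where $\Gamma_1=12/\nu^2$.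

\emph{Layers.} Assign each vertex of $V'$ independently and uniformly to one of $U_1,\dots,U_K$. For fixed $x,i,j$, each of $\sum_{y\in U_j}(W'_i)_{xy}$ and $\sum_{y\in U_j}(W'_i)_{yx}$ is a sum of $n'$ independent variables with values in $[0,\Gamma_1/n']$ and has mean $1/K$. By Hoeffding's inequality it deviates from $1/K$ by at least $n^{-1/3}$ with probability at most $2\exp(-2n^{-2/3}n'/\Gamma_1^2)=e^{-\Omega(n^{1/3})}$, and the same bound holds for $|U_j|/n'$. By a union bound we can fix a partition with $|U_j|=(1+o(1))n'/K$ for all $j$ and with all these sums equal to $\frac1K+o(1)$, uniformly in $x,i,j$.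

\emph{The hypergraph.} About $\frac{K-1}Kn'$ vertices can be tails, so we provide as many colors: let $q=\lfloor\frac{K-1}Kn'\rfloor$ and let $I$ be a set of $q$ colors outside $I_Q$, which exists since $n-|I_Q|=n'+|R|+1$. Let $\mathcal H$ be the random $3$-uniform hypergraph on
\[
\{x^+:x\in V'\setminus U_K\}\ \cup\ \{y^-:y\in V'\setminus U_1\}\ \cup\ I
\]
that contains each triple $\{x^+,y^-,i\}$ with $i\in I$ and $x\in U_j$, $y\in U_{j+1}$ for some $j<K$ independently with probability $n'(W'_i)_{xy}/\Gamma_1\le1$, and no other triple. Let $\Delta=\frac{n'q}{\Gamma_1K}=\Theta(n^2)$. For $x\in U_j$ with $j<K$, the expected degree of $x^+$ is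
\[
\frac{n'}{\Gamma_1}\sum_{i\in I}\sum_{y\in U_{j+1}}(W'_i)_{xy}=\frac{n'}{\Gamma_1}\,q\Big(\frac1K+o(1)\Big)=(1+o(1))\Delta,
\]
and the column sums give the same value for $y^-$. The expected degree of $i\in I$ is
\[
\frac{n'}{\Gamma_1}\sum_{j<K}\sum_{x\in U_j}\sum_{y\in U_{j+1}}(W'_i)_{xy}=\frac{n'}{\Gamma_1}\cdot(1+o(1))\frac{(K-1)n'}{K}\cdot\frac1K=(1+o(1))\Delta .
\]
Chernoff's inequality with $t=n^{-1/2}$ and a union bound over at most $3n$ vertices give an outcome in which all degrees are $(1+o(1))\Delta$. Every codegree is at most $n'=o(\Delta)$, since each of the three vertex classes has at most $n'$ elements. By the theorem of Pippenger and Spencer, $\mathcal H$ has a matching $\mathcal M$ that misses at most $\frac1{6K}|V(\mathcal H)|\le\frac n{2K}$ vertices.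

\emph{The paths.} Each triple $\{x^+,y^-,i\}\in\mathcal M$ gives an edge $xy\in E(G_i)$ of color $i$. These edges have distinct tails, distinct heads and distinct colors, and each goes from a layer to the next. So the digraph they form on $V'$ has all indegrees and outdegrees at most $1$ and no cycle, and its components are paths $P_1,\dots,P_p$ covering $V'\ne\emptyset$. Each path has exactly one vertex that is not a tail. The vertices that are not tails are those of $U_K$ and those $x$ with $x^+$ missed by $\mathcal M$, so $p\le|U_K|+\frac n{2K}\le\frac{2n}K$.
\end{proof}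

\subsection{Closing the cycle}

\begin{proof}[Proof of Theorem~\ref{thm:expanders}]
Take $Q$, $R$ and $P_1,\dots,P_p$ from Lemmas~\ref{lem:absorber}, \ref{lem:reservoir} and~\ref{lem:cover}. The paths $P_1,\dots,P_p$ have $n'-p$ edges in total, so the number of colors used neither on $Q$ nor on them is
\[
n-(|V(Q)|-1)-(n'-p)=|R|+p+1 .
\]
We join the $p+1\ge2$ paths $Q,P_1,\dots,P_p$ cyclically, the last vertex of each to the first vertex of the next, by $p+1$ paths of length $L$ with interiors in $R$. Their interiors will contain $(p+1)(L-1)$ vertices, and
\[
(p+1)(L-1)\le\frac{3nL}K\le\gamma'n\le\frac{\rho n}4\le|R| .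
\]
Hence $(p+1)L\le|R|+p+1$, and we can prescribe $(p+1)L$ distinct unused colors, $L$ for each connection. We find the connecting paths one at a time by Lemma~\ref{lem:reservoir}, with $F$ the union of the interiors chosen so far, which has size at most $\gamma'n$. The two ends of each connection are distinct, as they lie on different paths, and they lie outside $R$.

The result is a rainbow cycle that contains $Q$ as a segment. It misses exactly $s=|R|-(p+1)(L-1)$ vertices, all in $R$, and exactly $|R|+p+1-(p+1)L=s$ colors, all outside $I_Q$. Moreover $s\le|R|\le2\rho n\le\beta\mu n/8$. By Lemma~\ref{lem:absorber} we can replace $Q$ by a path with the same ends that contains in addition the $s$ missing vertices and uses in addition the $s$ missing colors. The new cycle passes through every vertex and uses every color exactly once, so it is a transversal Hamilton cycle.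
\end{proof}

\begin{thebibliography}{9}

\bibitem{CLSW}
Yangyang Cheng, Heng Li, Wanting Sun, Guanghui Wang,
\emph{Transversal Hamilton cycles in digraph collections},
arXiv:2501.00998 (2025).

\bibitem{PS}
Pippenger and Spencer,
\emph{J. Combin. Theory Ser. A} 51 (1989) 24--42.

\end{thebibliography}
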